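\title{Pseudo-elementary classes definable by an infinitary sentence: computable axiomatizations and an ordinal rank}

\begin{abstract}
We disprove the conjecture that every $\mathrm{PC}$- or $\mathrm{PC}'$-class
that is axiomatizable in $\mathcal L_{\omega_1\omega}$ is axiomatized by a
computable $\bigwedge$-sentence, that is, by a computable sentence built from
quantifier-free formulas using quantifiers and countable conjunctions. We then
determine when such an axiomatization exists: to each class as above we attach
a countable ordinal $\rho$, and an oracle $Y$ computes a
$\bigwedge$-axiomatization if and only if it computes an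
$\mathcal L_{\omega_1\omega}$-axiomatization, if and only if the countable
members form a $\Delta^1_1(Y)$ set, if and only if $\rho<\omega_1^Y$. Finally,
we give a class for which no $\Delta^1_2$ oracle suffices.
\end{abstract}

\section{The question and the results}\label{sec:intro}

There are two familiar ways to describe a class of structures that
first-order logic cannot axiomatize. One can ask that a structure have an
expansion, by new relations or functions, satisfying a first-order sentence;
or one can allow infinite conjunctions and disjunctions. Some classes have
descriptions of both kinds. A graph is bipartite if it has a proper coloring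
with two colors, and also if for every $k$ it has no closed walk of length
$2k+1$. A graph is disconnected if some nonempty proper set of vertices is
closed under adjacency, and also if there are distinct $x,y$ such that for
every $k$ no walk of length $k$ joins $x$ to $y$. In both examples the
infinitary description uses infinite conjunctions only, and the conjuncts can
be listed by an algorithm. This paper is about whether that is always so.

Throughout, $\tau$ is a finite first-order language, structures are nonempty,
and classes of $\tau$-structures are closed under isomorphism.

\begin{definition}\label{def:pc}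
A class $\mathbb K$ of $\tau$-structures is a \emph{$\mathrm{PC}$-class} if
there are a language $\tau^*\supseteq\tau$ and a first-order
$\tau^*$-sentence $\phi$ such that $\mathbb K$ consists of the
$\tau$-structures that have an expansion to a model of $\phi$. With a
first-order theory in place of $\phi$ one obtains the notion of a
\emph{$\mathrm{PC}_\Delta$-class}.

The class $\mathbb K$ is a \emph{$\mathrm{PC}'$-class} if there are a language
$\tau^*\supseteq\tau\cup\{P\}$, with $P\notin\tau$ a unary relation symbol,
and a first-order $\tau^*$-sentence $\phi$ such that
\begin{itemize}
\item in each model $M^*$ of $\phi$ the set $P^{M^*}$ is nonempty, contains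
the constants of $\tau$, and is closed under the function symbols of $\tau$;
\item $\mathbb K$ consists of the structures isomorphic to
$(M^*|_\tau)^P$ for some $M^*\models\phi$, where $(M^*|_\tau)^P$ is the
substructure of the reduct $M^*|_\tau$ with domain $P^{M^*}$.
\end{itemize}
\end{definition}

So a $\mathrm{PC}'$-definition may add new elements as well as new symbols.
Every $\mathrm{PC}$-class is $\mathrm{PC}'$: replace $\phi$ by
$\phi\wedge\forall x\,P(x)$ with $P$ new. For classes having only infinite
models the two notions coincide; we do not use this fact, but it is the
reason we point out that our counterexamples have only infinite members.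

The logic $\mathcal L_{\omega_1\omega}$ extends first-order logic by countable
conjunctions and disjunctions, and a class is
\emph{$\mathcal L_{\omega_1\omega}$-axiomatizable} if it is the class of
models of one sentence of this logic.

\begin{definition}\label{def:wedge}
The \emph{$\bigwedge$-formulas} are generated by the following rules: every
finitary quantifier-free formula is a $\bigwedge$-formula; if $\psi$ is a
$\bigwedge$-formula, so are $\exists x\,\psi$ and $\forall x\,\psi$; if
$(\psi_i)_{i\in\omega}$ are $\bigwedge$-formulas with finitely many free
variables in total, then $\bigwedge_{i\in\omega}\psi_i$ is a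
$\bigwedge$-formula.
\end{definition}

For $Y\subseteq\omega$, an infinitary formula is \emph{$Y$-computable} if its
conjunctions and disjunctions are taken over $Y$-computable sequences of
indices of formulas (the precise definition is in Section~\ref{sec:prelim}),
and \emph{computable} if it is $\emptyset$-computable. Two results of Boney,
Csima, Day and Harrison-Trainor frame the question.

\begin{theorem}[\cite{BCDH}]\label{thm:known}
\begin{enumerate}
\item[(a)] A class is both $\mathrm{PC}_\Delta$ and
$\mathcal L_{\omega_1\omega}$-axiomatizable if and only if it is axiomatized
by a $\bigwedge$-sentence.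
\item[(b)] Every class in a finite language that is axiomatized by a
computable $\bigwedge$-sentence is a $\mathrm{PC}'$-class.
\end{enumerate}
\end{theorem}

A theory can carry an arbitrary subset of $\omega$, and so can a
$\bigwedge$-sentence; part (a) matches the two. A single first-order sentence
carries a finite amount of information, and so does an index for a computable
$\bigwedge$-sentence; part (b) is one half of the corresponding match. The
other half is the conjecture posed in~\cite{BCDH}:
\begin{quote}
\emph{A $\mathrm{PC}$- or $\mathrm{PC}'$-class which is also
$\mathcal L_{\omega_1\omega}$-axiomatizable is axiomatizable by a computable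
$\bigwedge$-sentence.}
\end{quote}
The conjecture is false.

\begin{theorem}\label{thm:A}
There is a class in a finite language, all of whose members are infinite,
that is $\mathrm{PC}$ (hence also $\mathrm{PC}'$) and
$\mathcal L_{\omega_1\omega}$-axiomatizable, but is not axiomatized by a
computable $\bigwedge$-sentence, nor by any computable
$\mathcal L_{\omega_1\omega}$-sentence.
\end{theorem}

The reason can be seen by measuring how hard it is to decide membership for
countable structures. For a $\mathrm{PC}$-class, ``there is an expansion
satisfying $\phi$'' is a $\Sigma^1_1$ condition. For a class with a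
computable axiom, membership is $\Delta^1_1$ (Lemma~\ref{lem:sat}). The
hypothesis of $\mathcal L_{\omega_1\omega}$-axiomatizability does not close
this gap, because it puts no bound on the complexity of the axiom: every set
$A\subseteq\omega$, however complicated, is described by the countable
disjunction ``$c=n$ for some $n\in A$''. It therefore suffices to code a
$\Sigma^1_1$ set that is not $\Delta^1_1$ into a $\mathrm{PC}$-class.

The second result says that this is the only obstruction. Let $\omega_1^Y$ be
the least ordinal that is not the order type of a $Y$-computable
well-ordering of a subset of $\omega$, and let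
$\omega_1^{CK}=\omega_1^\emptyset$. Structures whose domain is an initial
segment of $\omega$ are coded by reals as in Section~\ref{sec:prelim}.

\begin{theorem}\label{thm:B}
Let $\mathbb K$ be a $\mathrm{PC}'$-class (in particular, possibly a
$\mathrm{PC}$-class) in a finite language, and suppose that $\mathbb K$ is
$\mathcal L_{\omega_1\omega}$-axiomatizable. Then there is a countable ordinal
$\rho$ such that for every $Y\subseteq\omega$ the following are equivalent:
\begin{enumerate}
\item[(1)] $\mathbb K$ is axiomatized by a $Y$-computable
$\bigwedge$-sentence;
\item[(2)] $\mathbb K$ is axiomatized by a $Y$-computable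
$\mathcal L_{\omega_1\omega}$-sentence;
\item[(3)] the set of codes of members of $\mathbb K$ with domain an initial
segment of $\omega$ is $\Delta^1_1(Y)$;
\item[(4)] $\rho<\omega_1^Y$.
\end{enumerate}
\end{theorem}

The ordinal $\rho$ is a supremum of ranks of trees, defined
in~\eqref{eq:rho} from a $\mathrm{PC}'$-definition of $\mathbb K$. In these
terms the conjecture asserts that $\rho<\omega_1^{CK}$ always. Taking
$Y=\emptyset$, the implication (2)$\Rightarrow$(1) and
Theorem~\ref{thm:known}(b) give the corrected form of the conjecture.

\begin{corollary}\label{cor:correct}
A class in a finite language is axiomatized by a computable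
$\bigwedge$-sentence if and only if it is $\mathrm{PC}'$ and axiomatized by a
computable $\mathcal L_{\omega_1\omega}$-sentence.
\end{corollary}

The third result shows how far $\rho$ can exceed $\omega_1^{CK}$. Let
$\delta^1_2$ be the supremum of the order types of $\Delta^1_2$
well-orderings of $\omega$.

\begin{theorem}\label{thm:C}
There is a class $\mathbb K$ in a finite language, with only infinite models,
that is $\mathrm{PC}$ and $\mathcal L_{\omega_1\omega}$-axiomatizable, but is
not axiomatized by any $\mathcal L_{\omega_1\omega}$-sentence (in particular,
by any $\bigwedge$-sentence) computable in a $\Delta^1_2$ set. Consequently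
$\rho\ge\delta^1_2$ for any $\mathrm{PC}$-definition of this class.
\end{theorem}

Theorem~\ref{thm:C} contains Theorem~\ref{thm:A}, but the direct proof of the
latter (Section~\ref{sec:A}) needs much less. Theorem~\ref{thm:B} is proved in
Sections~\ref{sec:games}--\ref{sec:B}: membership in $\mathbb K$ is turned
into a game, and the statement that the second player survives ``for $\alpha$
steps'' is a $\bigwedge$-sentence. Theorem~\ref{thm:C} is proved in
Section~\ref{sec:C}.

\section{Computable formulas and the complexity of satisfaction}\label{sec:prelim}

\subsection*{Indices}
Fix variables $z_0,z_1,\dots$, a G\"odel numbering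
$\lambda\mapsto\ulcorner\lambda\urcorner$ of finitary formulas, and an
enumeration $\Phi_e^Y$ of the partial $Y$-computable functions. The
\emph{$Y$-indices} and the formulas they denote are defined inductively:
$\langle0,\ulcorner\lambda\urcorner\rangle$ denotes the quantifier-free
formula $\lambda$; if $i$ denotes $\psi$, then $\langle1,i\rangle$,
$\langle2,j,i\rangle$, $\langle3,j,i\rangle$ denote $\neg\psi$,
$\exists z_j\,\psi$, $\forall z_j\,\psi$; and if $\Phi_e^Y$ is total and
$\Phi_e^Y(k)$ denotes $\psi_k$, with finitely many free variables in total,
then $\langle4,e\rangle$ and $\langle5,e\rangle$ denote $\bigwedge_k\psi_k$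
and $\bigvee_k\psi_k$. A formula is \emph{$Y$-computable} if it has a
$Y$-index, and it is a $Y$-computable $\bigwedge$-formula if it has one built
without the clauses for $\neg$ and $\bigvee$. We ignore repetition and order
of conjuncts and disjuncts, so finite conjunctions and disjunctions are special
cases of infinite ones. Every first-order sentence is equivalent to a prenex
one, hence to a computable $\bigwedge$-sentence; $\top$ abbreviates
$\forall z\,(z=z)$. Every $\mathcal L_{\omega_1\omega}$-sentence is
$Y$-computable for some $Y$: number its countably many subformulas, let $Y$
record how each is built from its immediate subformulas, and assign indices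
by the recursion theorem.

The $\bigwedge$-formulas have no rule for disjunction, but a quantifier-free
disjunct can be pushed inward.

\begin{lemma}\label{lem:push}
Let $\chi$ be quantifier-free, let $\psi$ be a $\bigwedge$-formula that does
not bind any variable of $\chi$, and let $\psi^{[\chi]}$ be obtained from
$\psi$ by replacing each quantifier-free leaf $\lambda$ by $\chi\vee\lambda$.
Then $\psi^{[\chi]}$ is a $\bigwedge$-formula equivalent to $\chi\vee\psi$,
and it is $Y$-computable if $\psi$ is.
\end{lemma}

\begin{proof}
The equivalence follows by induction on $\psi$: the formula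
$\chi\vee\bigwedge_k\psi_k$ is equivalent to $\bigwedge_k(\chi\vee\psi_k)$,
and $\chi\vee Qx\,\psi_0$ is equivalent to $Qx\,(\chi\vee\psi_0)$ for
$Q\in\{\exists,\forall\}$ when $x$ does not occur in $\chi$, as structures are
nonempty. By the recursion theorem there is a computable $f$ with
$f\langle0,\ulcorner\lambda\urcorner\rangle=
\langle0,\ulcorner\chi\vee\lambda\urcorner\rangle$, with
$f\langle r,j,i\rangle=\langle r,j,f(i)\rangle$ for $r=2,3$, and with
$f\langle4,e\rangle=\langle4,e'\rangle$ where $\Phi^Y_{e'}=f\circ\Phi_e^Y$. By
induction $f$ maps an index of $\psi$ to an index of $\psi^{[\chi]}$.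
\end{proof}

\subsection*{Codes and the analytical hierarchy}
We identify subsets of $\omega$ with elements of $2^\omega$, and write
$X\oplus V$ for the join $\{2n:n\in X\}\cup\{2n+1:n\in V\}$. A
$\tau$-structure with domain $\omega$ or $\{0,\dots,m-1\}$, $m\ge1$, is coded
by a real that records its domain and the graphs of the finitely many symbols
of $\tau$; from the code one computes the truth value of any quantifier-free
formula at any tuple. Every countable structure is isomorphic to one that has
a code, and we identify such a structure with its code.

A relation on numbers and reals is \emph{arithmetical in $Y$} if it is defined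
in $\mathbb N=(\omega,0,1,+,\cdot,<)$ by a first-order formula with unary
predicates for $Y$ and for the real arguments. It is $\Sigma^1_1(Y)$ if it has
the form $\exists V\subseteq\omega\;R(\dots,V)$ with $R$ arithmetical in $Y$;
it is $\Pi^1_1(Y)$ if its complement is $\Sigma^1_1(Y)$, and $\Delta^1_1(Y)$
if it is both. We omit $Y$ when $Y=\emptyset$. A relation is $\Sigma^1_2$ if
it has the form $\exists V\,R(\dots,V)$ with $R$ in $\Pi^1_1$, and $\Pi^1_2$,
$\Delta^1_2$ are defined as before. Each of these classes is closed under
$\wedge$, $\vee$, number quantifiers and computable substitutions; the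
$\Sigma$ classes are closed under $\exists V$ and the $\Pi$ classes under
$\forall V$. Of Kleene's set $\mathcal O^Z$ of ordinal notations relative to
$Z$ we use two properties: the relation $k\in\mathcal O^Z$ is $\Pi^1_1$ in
$(k,Z)$, and $\mathcal O^Z$ is not $\Delta^1_1(Z)$. We write
$\mathcal O=\mathcal O^\emptyset$.

\begin{lemma}\label{lem:sat}
Let $\psi$ be a $Y$-computable $\mathcal L_{\omega_1\omega}$-sentence in a
finite language. Then the set of codes of structures satisfying $\psi$ is
$\Delta^1_1(Y)$.
\end{lemma}

\begin{proof}
Let $i_0$ be a $Y$-index of $\psi$ and let $R$ be the least set containing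
$i_0$ and containing $i$ whenever it contains $\langle1,i\rangle$,
$\langle2,j,i\rangle$ or $\langle3,j,i\rangle$, and all $\Phi_e^Y(k)$ whenever
it contains $\langle4,e\rangle$ or $\langle5,e\rangle$. The set $R$ is
computably enumerable in $Y$. Given a coded structure $M$, read a finite
sequence $s$ from $M$ as the assignment sending $z_j$ to $s_j$ for $j<|s|$ and
to the element $0$ otherwise, and let $s[j\mapsto a]$ be the shortest sequence
of length at least $|s|$ representing the assignment changed at $z_j$ to $a$.
A \emph{valuation} for $M$ is a function $w\colon R\times
M^{<\omega}\to\{0,1\}$ obeying Tarski's clauses: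
$w(\langle0,\ulcorner\lambda\urcorner\rangle,s)=1$ iff $M\models\lambda[s]$;
$w(\langle1,i\rangle,s)=1-w(i,s)$; $w(\langle2,j,i\rangle,s)$ and
$w(\langle3,j,i\rangle,s)$ are the maximum and the minimum of
$w(i,s[j\mapsto a])$ over $a\in M$; and $w(\langle4,e\rangle,s)$ and
$w(\langle5,e\rangle,s)$ are the minimum and the maximum of
$w(\Phi_e^Y(k),s)$ over $k$. Being a valuation for $M$ is arithmetical in $Y$
as a relation of $M$ and $w$. True satisfaction is a valuation, and by
induction on the indices in $R$ it is the only one. So $M\models\psi$ iff some
valuation has $w(i_0,\emptyset)=1$, which is $\Sigma^1_1(Y)$, iff every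
valuation has $w(i_0,\emptyset)=1$, which is $\Pi^1_1(Y)$.
\end{proof}

\section{A counterexample from arithmetic}\label{sec:A}

To code a $\Sigma^1_1$ set $A$ we would like the class of structures
$(\mathbb N,n)$ with $n\in A$. No $\mathrm{PC}$-class is of this form: by
compactness, a $\mathrm{PC}$-class containing an expansion of $\mathbb N$
also has members with an element different from all numerals. The remedy is
to admit all such unwanted structures. Being nonstandard is itself witnessed
by an expansion, namely by a proper cut, and on $\mathbb N$ no proper cut
exists.

Let $\mathrm{PA}^-$ be the conjunction of the usual finitely many axioms for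
the nonnegative parts of discretely ordered rings, in the language
$\{0,1,+,\cdot,<\}$. Let $\underline n$ be the numeral $1+\dots+1$ ($n$
times), with $\underline0=0$. If $M\models\mathrm{PA}^-$, then $<$ is a linear
order on $M$ and $n\mapsto\underline n^M$ embeds $\mathbb N$ onto an initial
segment of $M$ \cite[Theorem 2.2]{Kaye}. In particular $M$ is infinite. Call
$M$ \emph{standard} if every element is the value of a numeral, which means
that its arithmetical reduct is isomorphic to $\mathbb N$, and
\emph{nonstandard} otherwise. An element that is not the value of a numeral
lies above all numerals.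

\begin{lemma}\label{lem:cut}
Let $\tau\supseteq\{0,1,+,\cdot,<\}$ be finite, let $V\notin\tau$ be unary,
and let $\theta$ be a first-order sentence of $\tau\cup\{V\}$. Let
$\mathbb K(\theta)$ be the class of $\tau$-structures $M\models\mathrm{PA}^-$
such that $M$ is nonstandard or $(M,V)\models\theta$ for some $V\subseteq M$.
Then $\mathbb K(\theta)$ is a $\mathrm{PC}$-class with only infinite members.
\end{lemma}

\begin{proof}
Let $I$ be another new unary symbol and let
\[
\phi:=\mathrm{PA}^-\wedge\Big[\big(I(0)\wedge\forall x\,(I(x)\to
I(x+1))\wedge\exists x\,\neg I(x)\big)\ \vee\ \theta\Big].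
\]
If $M\models\mathrm{PA}^-$ is nonstandard, interpret $I$ as the set of values
of numerals and $V$ arbitrarily; the first disjunct holds, so $M$ expands to a
model of $\phi$. If $M$ is standard, a set containing $0$ and closed under
$x\mapsto x+1$ is all of $M$, so the first disjunct fails for every $I$, and
$M$ expands to a model of $\phi$ iff $(M,V)\models\theta$ for some $V$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:A}]
Let $\tau=\{0,1,+,\cdot,<,c\}$ with $c$ a constant symbol, and let
$(\mathbb N,n)$ be the expansion of $\mathbb N$ with $c$ interpreted as $n$.
Let $A\subseteq\omega$ be $\Sigma^1_1$ but not $\Delta^1_1$, for example the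
complement of $\mathcal O$. Let $\mathbb K_A$ consist of all nonstandard
models of $\mathrm{PA}^-$, with $c$ arbitrary, and all structures isomorphic
to $(\mathbb N,n)$ with $n\in A$.

Since $A$ is $\Sigma^1_1$, there is a sentence $\theta$ of $\tau\cup\{V\}$
such that $n\in A$ iff $(\mathbb N,n,V)\models\theta$ for some
$V\subseteq\omega$. Then $\mathbb K_A=\mathbb K(\theta)$, so $\mathbb K_A$ is
$\mathrm{PC}$ and has only infinite members by Lemma~\ref{lem:cut}. It is
axiomatized in $\mathcal L_{\omega_1\omega}$ by
\begin{equation}\label{eq:KA}
\mathrm{PA}^-\wedge\Big[\exists x\bigwedge_{n\in\omega}x\ne\underline n\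
\vee\ \bigvee_{n\in A}c=\underline n\Big],
\end{equation}
since the first disjunct says that the model is nonstandard and the second
holds in $(\mathbb N,m)$ iff $m\in A$.

Suppose that a computable $\mathcal L_{\omega_1\omega}$-sentence $\psi$
axiomatizes $\mathbb K_A$. Then $n\in A$ iff $(\mathbb N,n)\models\psi$. The
code of $(\mathbb N,n)$ is computable uniformly in $n$, so by
Lemma~\ref{lem:sat} and closure under computable substitutions $A$ is
$\Delta^1_1$, a contradiction. Computable $\bigwedge$-sentences are computable
$\mathcal L_{\omega_1\omega}$-sentences, so they are excluded as well.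
\end{proof}

\begin{remark}\label{rem:KAwedge}
In agreement with Theorem~\ref{thm:known}(a), $\mathbb K_A$ has a
noncomputable $\bigwedge$-axiomatization: $\mathrm{PA}^-$ together with
$\exists x\bigwedge_{n\notin A,\,k\in\omega}(c\ne\underline n\vee\underline
k<x)$. In a nonstandard model take $x$ above all numerals. In $(\mathbb N,m)$
with $m\in A$ every conjunct holds through $c\neq\underline n$; if $m\notin A$,
the conjuncts with $n=m$ require $k<x$ for all $k$, which is impossible.
\end{remark}

\section{Games, trees and approximating sentences}\label{sec:games}

The main step in Theorem~\ref{thm:B} is to produce a $\bigwedge$-sentence from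
a $\mathrm{PC}'$-definition. For a countable structure $M$ with a fixed
enumeration, the search for an expansion can be organized as a tree of finite
attempts. If $M\notin\mathbb K$ the tree is well-founded and its rank measures
how long failure can be postponed. A tree built from an enumeration is not
something a sentence can refer to, so we let an opponent supply the elements
of $M$; the enumeration then becomes a string of universal quantifiers. This
section sets up the passage from games to trees and sentences, and
Section~\ref{sec:henkin} supplies the game.

Let $\delta=(\delta_n)_{n\in\omega}$ be a computable sequence of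
quantifier-free $\tau$-formulas, the variables of $\delta_n$ being among
$x_i,y_i,p_i,q_i$ for $i\le n$. Put $\delta_{-1}=\top$.

\emph{The game.} In round $n$ of the game $G(M)$, player I plays $x_n\in M$
and then player II plays $y_n,p_n,q_n\in M$. Player II wins if all $\delta_n$
hold in $M$. The pair $p_n,q_n$ serves to announce one bit, namely $1$ if
$p_n=q_n$ and $0$ otherwise; both bits are available only if $|M|\ge2$.

\emph{The tree.} If $M$ has domain $\omega$ let $x_n^M=n$, and if $M$ has
domain $\{0,\dots,m-1\}$ let $x_n^M=n\bmod m$. Let $T_M$ be the set of finite
sequences $(y_i,p_i,q_i)_{i<n}$ such that $\delta_j$ holds in $M$ for all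
$j<n$ with $x_i=x_i^M$. This is a tree containing the empty sequence, and it
is computable uniformly in $M$. A tree is \emph{well-founded} if it has no
infinite path; then $\mathrm{rk}(s)=\sup\{\mathrm{rk}(t)+1:t\text{ a child of
}s\}$ defines an ordinal for each node $s$, and the rank of the tree is the
rank of its root. A countable well-founded tree has countable rank.

\emph{The sentences.} For countable ordinals $\alpha$ and $n\in\omega$ define,
by recursion on $\alpha$,
\begin{equation}\label{eq:sigma}
\sigma^n_\alpha:=\delta_{n-1}\wedge\bigwedge_{\beta<\alpha}\forall x_n\,\exists
y_n\,\exists p_n\,\exists q_n\;\sigma^{n+1}_\beta .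
\end{equation}
This is a $\bigwedge$-formula with free variables among $x_i,y_i,p_i,q_i$ for
$i<n$. One may read it as a game with a clock: before each round I names an
ordinal smaller than the previous one, starting below $\alpha$, and II has to
keep the rules until the clock reaches $0$.

\begin{example}[the cut game]\label{ex:cut}
Among models of $\mathrm{PA}^-$, consider the nonstandard ones. Player II
tries to build a proper cut $I$: her move $y_0$ is the element to be left out,
her $n$th bit says whether $x_n$ is \emph{in} or \emph{out}, and the moves
$y_n$ for $n\ge1$ are irrelevant. Let $\delta_n$ be the conjunction over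
$i,j\le n$ of
\begin{gather*}
x_i=x_j\to(p_i=q_i\leftrightarrow p_j=q_j),\qquad x_i=0\to p_i=q_i,\\
(x_j=x_i+1\wedge p_i=q_i)\to p_j=q_j,\qquad x_i=y_0\to p_i\ne q_i .
\end{gather*}
If $M$ is nonstandard, II wins by choosing $y_0$ above all numerals and
declaring exactly the numerals in. Conversely, if II keeps the rules in a run
in which the $x_n$ enumerate $M$, the set of elements declared in contains
$0$, is closed under successor and omits $y_0$, so $M$ is nonstandard.

On $\mathbb N$, with $x_i=i$, every bit is forced to be $1$, and II loses in
round $k$ if $y_0=k$. So the nodes of $T_{\mathbb N}$ of length one have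
$y_0=k\ge1$, such a node has rank $k-1$, and $\mathrm{rk}(T_{\mathbb
N})=\sup_{k\ge1}k=\omega$. Lemma~\ref{lem:approx} below gives
$\mathbb N\not\models\sigma^0_{\omega+1}$, while every nonstandard model
satisfies $\sigma^0_{\omega+1}$. The conjunct of $\sigma^0_{\omega+1}$ with
$\beta=\omega$ says that for every $x_0$ there is one $y_0$ with which II
survives $k$ further rounds for every $k$; this is the game form of
$\exists y\bigwedge_k y\ne\underline k$.

The ordinal cannot be lowered: $\mathbb N\models\sigma^0_\omega$. Say that a
position has \emph{gap} $(a,b)$ if all elements declared in are at most $a$,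
all elements declared out are at least $b$, all elements played that are at
most $a$ or at least $b$ are declared accordingly, none lies strictly between,
and $b\le y_0$. The rules hold if $b-a\ge2$. If I plays $x\le a$ or $x\ge b$,
II keeps the gap, and if $a<x<b$ she passes to the longer of $(x,b)$ and
$(a,x)$. So the length of the gap at most halves, and by induction on $k$ a
position after $n\ge1$ rounds with $b-a\ge2^{k+1}$ satisfies $\sigma^n_k$.
Given $k$ and $x_0$, II declares $x_0$ in and plays $y_0=x_0+2^{k+1}$. Thus
$\sigma^0_\omega$, which lets $y_0$ depend on $k$, does not detect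
standardness. Infinite ranks arise because II chooses elements, not only
bits.
\end{example}

\begin{lemma}\label{lem:approx}
\begin{enumerate}
\item[(i)] If II has a winning strategy in $G(M)$, then
$M\models\sigma^0_\alpha$ for every countable $\alpha$.
\item[(ii)] If $M$ has domain an initial segment of $\omega$, the tree $T_M$
is well-founded and $M\models\sigma^0_\alpha$, then
$\mathrm{rk}(T_M)\ge\alpha$.
\item[(iii)] If $\alpha<\omega_1^Y$, then $\sigma^0_\alpha$ is a
$Y$-computable $\bigwedge$-sentence.
\end{enumerate}
\end{lemma}

\begin{proof}
(i) We show by induction on $\alpha$ that every position with $n$ completed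
rounds in which II has followed her strategy satisfies $\sigma^n_\alpha$. Such
a position extends to a full run won by II, so $\delta_{n-1}$ holds. For
$\beta<\alpha$ and any $x_n$, the reply given by the strategy leads to a
position of the same kind, which satisfies $\sigma^{n+1}_\beta$ by induction.

(ii) We show by induction on $\alpha$ that if $s\in T_M$ has length $n$ and
$\sigma^n_\alpha$ holds at $s$ with $x_i=x_i^M$, then
$\mathrm{rk}(s)\ge\alpha$. Let $\beta<\alpha$ and instantiate $x_n=x_n^M$ in
the conjunct for $\beta$. This gives a one-step extension $t$ of $s$ at which
$\sigma^{n+1}_\beta$ holds. Its first conjunct is $\delta_n$, so $t\in T_M$,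
and $\mathrm{rk}(t)\ge\beta$ by induction. Hence
$\mathrm{rk}(s)\ge\sup_{\beta<\alpha}(\beta+1)=\alpha$.

(iii) Adding a top element to a $Y$-computable well-ordering of type $\alpha$
gives a $Y$-computable well-ordering $\prec$ of type $\alpha+1$. For $a$ in
its field let $|a|$ be the order type of $\{b:b\prec a\}$, so that the top
element $a^*$ has $|a^*|=\alpha$. Let $D(n)$ be an index of $\delta_{n-1}$,
computable from $n$. By the recursion theorem there is a computable function
$g$ such that $g(n,a)=\langle4,e\rangle$, where $\Phi_e^Y(0)=D(n)$ and
$\Phi^Y_e(b+1)$ is the result of prefixing $\forall x_n\exists y_n\exists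
p_n\exists q_n$ to $g(n+1,b)$ if $b\prec a$, and is $D(n)$ otherwise. By
induction along $\prec$, $g(n,a)$ is a $Y$-index of $\sigma^n_{|a|}$ for all
$n$; so $g(0,a^*)$ is a $Y$-index of $\sigma^0_\alpha$.
\end{proof}

\section{The Henkin game of a $\mathrm{PC}'$-class}\label{sec:henkin}

Let $\mathbb K$ be a $\mathrm{PC}'$-class, witnessed by $\tau^*\ni P$ and
$\phi$. Discarding symbols that occur neither in $\tau\cup\{P\}$ nor in
$\phi$, we may assume that $\tau^*$ is finite. We want a game with the two
properties found in Example~\ref{ex:cut}: II wins on members of $\mathbb K$,
and a run won by II against an enumeration of $M$ certifies $M\in\mathbb K$.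
Three difficulties shape the definition.

First, the model $M^*\models\phi$ has elements outside $M=P^{M^*}$, which II
cannot play. She therefore announces, one bit at a time, a complete Henkin
theory of $M^*$, in which constants $h_i$ name the witnesses. Second, the
$P$-part of the model of this theory has to be exactly $M$. Constants $d_i$
for the moves of I make sure that every element of $M$ appears, and constants
$e_i$ for the moves $y_i$ of II force her to point to an element of $M$
whenever the witness $h_i$ lies in $P$. Third, there is in general no
algorithm to decide consistency, while $\delta_n$ must be computable from $n$.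
So in round $n$ we only search for contradictions among the first $n+1$
candidate derivations; a contradiction is caught eventually, which suffices.

Let $L=\tau^*\cup\{d_i,e_i,h_i:i\in\omega\}$ with new constant symbols. Fix a
computable enumeration $\theta_0,\theta_1,\dots$ of $L$-sentences in which
every $L$-sentence occurs and $\theta_n$ contains only constants $d_i,e_i,h_i$
with $i<n$; to obtain one, list all sentences and insert copies of $\top$
until the next sentence is allowed. For a formula $\chi$ write $\chi^1=\chi$
and $\chi^0=\neg\chi$. For $\varepsilon\in2^{n+1}$ let $\Gamma^\varepsilon$ be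
the finite set consisting of $\phi$ and, for each $i\le n$,
\begin{itemize}
\item the sentence $\theta_i^{\varepsilon_i}$;
\item the sentence $\eta(h_i)$, if $\varepsilon_i=1$ and $\theta_i$ is
$\exists x\,\eta(x)$;
\item the sentences $P(d_i)$, $P(e_i)$ and $P(h_i)\to h_i=e_i$.
\end{itemize}
Fix a standard proof system with derivations coded by numbers, so that ``$g$
codes a derivation of a contradiction from the finite set $\Gamma$'' is
decidable and persists when $\Gamma$ grows. Call $\varepsilon\in2^{n+1}$
\emph{good} if no $g\le n$ codes a derivation of a contradiction from
$\Gamma^\varepsilon$. Call a sentence \emph{basic} if it is an atomic sentence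
of $\tau\cup\{d_j,e_j:j\in\omega\}$, and for basic $\theta$ let
$\theta(\bar x,\bar y)$ be obtained by replacing $d_j,e_j$ by $x_j,y_j$. Put
\[
\delta_n:=\bigvee_{\varepsilon\in2^{n+1}\text{ good}}\Big(\bigwedge_{i\le
n}(p_i=q_i)^{\varepsilon_i}\ \wedge\bigwedge_{i\le n,\ \theta_i\text{
basic}}\theta_i(\bar x,\bar y)^{\varepsilon_i}\Big),
\]
where the empty disjunction is $x_0\ne x_0$. This is a quantifier-free
$\tau$-formula in the variables of index at most $n$, and $n\mapsto\delta_n$
is computable since goodness is decidable. In a run of $G(M)$ let
$\varepsilon\in2^\omega$ be the sequence of bits played by II. Only the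
disjunct for $\varepsilon\upharpoonright(n+1)$ can hold, so $\delta_n$ holds
if and only if
\begin{enumerate}
\item[(a)] $\varepsilon\upharpoonright(n+1)$ is good, and
\item[(b)] for every $i\le n$ with $\theta_i$ basic,
$M\models\theta_i(\bar x,\bar y)$ iff $\varepsilon_i=1$.
\end{enumerate}
From now on $G(M)$, $T_M$ and $\sigma^n_\alpha$ refer to this sequence
$\delta$.

\begin{proposition}\label{prop:win}
If $M\in\mathbb K$ and $|M|\ge2$, then II has a winning strategy in $G(M)$.
\end{proposition}

\begin{proof}
Identify $M$ with $(M^*|_\tau)^P$, where $M^*\models\phi$. During the play II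
interprets the new constants in $M^*$: $d_i$ as $x_i$, $e_i$ as $y_i$, and
$h_i$ as an element of $M^*$ that she chooses privately in round $i$. In
round $n$ the constants of index less than $n$ have been interpreted, so
$\theta_n$ has a truth value in $M^*$. She plays $p_n,q_n$ with $p_n=q_n$ iff
$\theta_n$ is true, which is possible since $|M|\ge2$. If $\theta_n$ is a true
sentence $\exists x\,\eta(x)$ she lets $h_n$ be a witness, which does not
disturb $\theta_n$ as $h_n$ does not occur in it; otherwise $h_n$ is
arbitrary. She plays $y_n=h_n$ if $h_n\in P^{M^*}=M$, and any $y_n\in M$
otherwise. All sentences of $\Gamma^{\varepsilon\upharpoonright(n+1)}$ are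
then true in $M^*$, so by soundness no contradiction is derivable from them,
and (a) holds. A basic sentence is atomic in $\tau$ with parameters from the
substructure $M$, so it has the same truth value in $M$ as in $M^*$, and (b)
holds.
\end{proof}

\begin{proposition}\label{prop:certify}
Suppose that in some run of $G(M)$ all $\delta_n$ hold and
$M=\{x_n:n\in\omega\}$. Then $M\in\mathbb K$.
\end{proposition}

\begin{proof}
Let $\varepsilon\in2^\omega$ be the bits of the run and let
$\Gamma=\bigcup_n\Gamma^{\varepsilon\upharpoonright(n+1)}$, an increasing
union. We use Henkin's lemma: if a set of $L$-sentences is consistent,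
contains $\theta$ or $\neg\theta$ for every sentence $\theta$, and contains
with each $\exists x\,\eta(x)$ some $\eta(h)$ with $h$ a constant, then it has
a model in which every element is the value of a closed term.

\emph{The hypotheses hold for $\Gamma$.} A derivation of a contradiction from
$\Gamma$ has some code $g$ and uses finitely many premises. For $n\ge g$ large
enough all premises lie in $\Gamma^{\varepsilon\upharpoonright(n+1)}$,
contradicting (a). So $\Gamma$ is consistent. Every sentence is some
$\theta_n$, and $\theta_n^{\varepsilon_n}\in\Gamma$. If
$\exists x\,\eta(x)\in\Gamma$, write it as $\theta_n$; consistency gives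
$\varepsilon_n=1$, so $\eta(h_n)\in\Gamma$. Let $M^*$ be a model of $\Gamma$
as in Henkin's lemma. Then $M^*\models\phi$.

\emph{The set $P^{M^*}$ equals $\{d_n^{M^*},e_n^{M^*}:n\in\omega\}$.} The
inclusion $\supseteq$ holds because $P(d_n),P(e_n)\in\Gamma$. Conversely let
$a\in P^{M^*}$ be the value of the closed term $t$. The valid sentence
$\exists x\,(x=t)$ is some $\theta_n$, so $\varepsilon_n=1$ and the sentence
$h_n=t$ is in $\Gamma$. Thus $a=h_n^{M^*}$, and from $P(h_n)\to h_n=e_n$ we
get $a=e_n^{M^*}$.

\emph{The isomorphism.} Every basic sentence $\theta$ is some $\theta_i$, so
by (b)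
\[
M^*\models\theta\iff\varepsilon_i=1\iff M\models\theta(\bar x,\bar y).
\]
Let $k,k',k_1,\dots$ range over the constants $d_n,e_n$, and let $\pi$ send
$d_n^{M^*}$ to $x_n$ and $e_n^{M^*}$ to $y_n$. The basic sentences $k=k'$ show
that $\pi$ is well defined and injective on $P^{M^*}$, and it is onto since
the $x_n$ enumerate $M$. The sentences $R(k_1,\dots,k_r)$ show that $\pi$
preserves and reflects each relation symbol $R$ of $\tau$. If $F\in\tau$ is a
function symbol, then $F(k_1,\dots,k_r)^{M^*}$ lies in $P^{M^*}$ because
$M^*\models\phi$, so it equals some $k^{M^*}$, and the basic sentence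
$F(k_1,\dots,k_r)=k$ transfers to $M$; the case $r=0$ covers constants. Hence
$\pi\colon(M^*|_\tau)^P\to M$ is an isomorphism and $M\in\mathbb K$.
\end{proof}

\begin{corollary}\label{cor:path}
Let $M$ have domain an initial segment of $\omega$ and $|M|\ge2$. Then
$M\in\mathbb K$ if and only if $T_M$ has an infinite path.
\end{corollary}

\begin{proof}
If $M\in\mathbb K$, the replies of the winning strategy of
Proposition~\ref{prop:win} to the moves $x_n^M$ form an infinite path.
Conversely, an infinite path is a run as in Proposition~\ref{prop:certify}.
\end{proof}

\section{The rank $\rho$ and the proof of Theorem~\ref{thm:B}}\label{sec:B}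

By Corollary~\ref{cor:path} the trees of non-members are well-founded, and we
may define
\begin{equation}\label{eq:rho}
\rho:=\sup\{\mathrm{rk}(T_M)+1: M\notin\mathbb K,\ |M|\ge2,\
\mathrm{dom}(M)\text{ an initial segment of }\omega\}.
\end{equation}
Each rank is countable, so $\rho\le\omega_1$. The definition is chosen so that
one sentence separates members from non-members.

\begin{lemma}\label{lem:rho}
If $\rho<\omega_1$, then for every countable $M$ with $|M|\ge2$ we have
$M\in\mathbb K$ if and only if $M\models\sigma^0_\rho$.
\end{lemma}

\begin{proof}
If $M\in\mathbb K$, apply Proposition~\ref{prop:win} and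
Lemma~\ref{lem:approx}(i). If $M\notin\mathbb K$, we may assume that its
domain is an initial segment of $\omega$. Were $M\models\sigma^0_\rho$,
Lemma~\ref{lem:approx}(ii) would give
$\mathrm{rk}(T_M)\ge\rho\ge\mathrm{rk}(T_M)+1$.
\end{proof}

Two standard facts remain to be recalled.

\emph{$\Sigma^1_1$-bounding} (Spector; see \cite[Chapter I]{Sacks}),
relativized to $Y$: if $\mathcal T$ is a $\Sigma^1_1(Y)$ set of well-founded
trees on $\omega$, then there is $\alpha<\omega_1^Y$ with
$\mathrm{rk}(T)\le\alpha$ for all $T\in\mathcal T$.

\emph{Downward L\"owenheim--Skolem theorem for countable fragments:} if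
$\psi_1,\psi_2$ are $\mathcal L_{\omega_1\omega}$-sentences, $M$ is a
structure and $X\subseteq M$ is countable, then $M$ has a countable
substructure $N\supseteq X$ such that $N\models\psi_j$ iff $M\models\psi_j$
for $j=1,2$. In particular, two sentences with the same countable models have
the same models.

\begin{proof}[Proof of Theorem~\ref{thm:B}]
Let $\rho$ be as in~\eqref{eq:rho}. The implication (1)$\Rightarrow$(2) holds
by definition, and (2)$\Rightarrow$(3) is Lemma~\ref{lem:sat}.

(3)$\Rightarrow$(4). Coding triples by numbers, regard each $T_M$ as a tree on
$\omega$. Let $\mathcal T$ be the set of $T$ for which there is a coded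
structure $M$ with $M\notin\mathbb K$, $|M|\ge2$ and $T=T_M$. By (3) the
condition $M\notin\mathbb K$ is $\Delta^1_1(Y)$, and the other conditions are
arithmetical, so $\mathcal T$ is $\Sigma^1_1(Y)$. Its members are well-founded
by Corollary~\ref{cor:path}. Bounding gives $\alpha<\omega_1^Y$ with
$\rho\le\alpha+1$, and $\alpha+1<\omega_1^Y$ because one can add a top element
to a $Y$-computable well-ordering.

\emph{The ordinal $\rho$ is countable.} An
$\mathcal L_{\omega_1\omega}$-axiom of $\mathbb K$ is $Y_0$-computable for
some $Y_0$. So (2) holds for $Y_0$, hence (3) and (4), and
$\rho<\omega_1^{Y_0}<\omega_1$.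

(4)$\Rightarrow$(1). By Lemma~\ref{lem:approx}(iii), $\sigma^0_\rho$ is a
$Y$-computable $\bigwedge$-sentence, and by Lemma~\ref{lem:rho} it defines
$\mathbb K$ among countable structures with at least two elements. In a
one-element structure II cannot play the bit $0$, so these structures are
treated separately. A one-element $\tau$-structure $N$ is determined up to
isomorphism by the relation symbols that hold at its element, since function
and constant symbols have only one interpretation. As $\tau$ is finite, there
are finitely many such $N$, and each is described by the finite conjunction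
$\chi_N(u)$ of the formulas $R(u,\dots,u)$ or $\neg R(u,\dots,u)$ true in $N$,
together with $u=u$. With $u,v$ not occurring in $\sigma^0_\rho$, let
\[
\Psi_1:=\exists u\,\exists v\,\Big(u\ne v\ \vee\bigvee_{N\in\mathbb K,\
|N|=1}\chi_N(u)\Big),\qquad
\Psi:=\Psi_1\wedge\forall u\,\forall v\,(\sigma^0_\rho)^{[u=v]},
\]
the disjunction being over finitely many isomorphism types. The sentence
$\Psi_1$ is first-order and prenex; it holds in all structures with at least
two elements, and in a one-element structure iff that structure is in
$\mathbb K$. By Lemma~\ref{lem:push} the second conjunct of $\Psi$ is a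
$Y$-computable $\bigwedge$-sentence equivalent to $\forall u\forall
v\,(u=v\vee\sigma^0_\rho)$; it holds in one-element structures and is
equivalent to $\sigma^0_\rho$ in all others. So $\Psi$ is a $Y$-computable
$\bigwedge$-sentence whose countable models are the countable members of
$\mathbb K$. Since $\Psi$ and an $\mathcal L_{\omega_1\omega}$-axiom of
$\mathbb K$ have the same countable models, they have the same models, and
$\Psi$ axiomatizes $\mathbb K$.
\end{proof}

\begin{remark}[what $\rho$ measures]\label{rem:rho}
The ordinal $\rho$ is defined from $\phi$, the enumeration $(\theta_n)$ and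
the proof system, but the set of $Y$ with $\rho<\omega_1^Y$ depends only on
$\mathbb K$, since condition (1) does. For the class $\mathbb K_A$ of
Section~\ref{sec:A}, condition (3) holds for $Y$ iff $A$ is $\Delta^1_1(Y)$:
in one direction substitute the codes of $(\mathbb N,n)$, in the other read
membership off~\eqref{eq:KA}, which uses only number quantifiers and the
condition $n\in A$. So $\rho\ge\omega_1^{CK}$ for $\mathbb K_A$.
\end{remark}

\begin{remark}[the role of $\mathcal L_{\omega_1\omega}$-axiomatizability]
\label{rem:hyp}
This hypothesis is used twice, and each use is needed. It makes $\rho$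
countable. The linear orders that are not well-orders form a
$\mathrm{PC}$-class (there is a nonempty set with no least element), and for
this class $\rho=\omega_1$. Otherwise choose $Y$ coding a well-ordering of
type greater than $\rho$; by Lemmas~\ref{lem:rho}, \ref{lem:approx}(iii)
and~\ref{lem:sat} the codes of well-orders form a $\Delta^1_1(Y)$ set. The
tree of strictly decreasing sequences in a well-order of type $\alpha$ has
rank $\alpha$, so these trees form a $\Sigma^1_1(Y)$ set of well-founded trees
with ranks unbounded in $\omega_1$, contradicting bounding.

The hypothesis also carries the result from countable to arbitrary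
structures. Let $\tau=\{Q,R\}$ with $Q,R$ unary, and let $\mathbb K$ consist
of the structures with $|Q|=|R|$. This class is $\mathrm{PC}$ (there is a
bijection), and (3) holds for $Y=\emptyset$, as a countable structure is in
$\mathbb K$ iff $Q$ and $R$ are both infinite or finite of the same size. But
no $\mathcal L_{\omega_1\omega}$-sentence $\psi$ axiomatizes $\mathbb K$: a
structure with $Q$ countably infinite and $R$ uncountable would satisfy
$\neg\psi$, and so would a countable substructure in which $Q$ and $R$ are
both infinite, which is in $\mathbb K$.
\end{remark}

\section{No $\Delta^1_2$ oracle suffices}\label{sec:C}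

The axiom~\eqref{eq:KA} is $A$-computable, and $A$ is $\Sigma^1_1$, hence
$\Delta^1_2$. To defeat all $\Delta^1_2$ oracles we add a unary predicate $U$,
so that the standard structures are indexed by pairs $(e,X)\in
\omega\times2^\omega$. Now $\mathcal L_{\omega_1\omega}$-axiomatizability is a
real constraint on the set of admitted pairs, but it holds whenever only
countably many pairs are excluded. If at most one pair $(e,X_e)$ is excluded
for each $e$, then any axiom for the class defines each $X_e$. The excluded
set must be $\Pi^1_1$ for the class to be $\mathrm{PC}$. We therefore look for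
one $\Pi^1_1$ set of pairs, with sections of size at most one, that catches
every \emph{$\Pi^1_1$ singleton}, that is, every real $z$ such that $\{z\}$ is
$\Pi^1_1$.

For a relation $\mathcal R$ write $\mathcal R_x=\{V:(x,V)\in\mathcal R\}$. We
use two standard facts. There is a \emph{universal} $\Pi^1_1$ set $\mathcal
P\subseteq\omega\times2^\omega$: every $\Pi^1_1$ subset of $2^\omega$ is
$\mathcal P_e$ for some $e$. And by the \emph{Kondo--Addison uniformization
theorem} \cite[4E.4]{Mos}, every $\Pi^1_1$ subset $\mathcal R$ of
$\omega\times2^\omega$ or of $2^\omega\times2^\omega$ has a $\Pi^1_1$ subset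
$\mathcal R^*$ such that $\mathcal R^*_x$ has exactly one element whenever
$\mathcal R_x\ne\emptyset$.

\begin{lemma}\label{lem:singleton}
If $Y$ is $\Delta^1_2$, then some $\Pi^1_1$ singleton is not $\Delta^1_1(Y)$.
\end{lemma}

\begin{proof}
For any $\Delta^1_2$ set $W\subseteq\omega$, the condition $Z=W$, that is,
$\forall n\,(n\in Z\leftrightarrow n\in W)$, is $\Delta^1_2$ in $Z$ by closure
under number quantifiers. We have
\[
k\in\mathcal O^Y\iff\exists Z\,(Z=Y\wedge k\in\mathcal O^Z)\iff\forall
Z\,(Z\neq Y\vee k\in\mathcal O^Z).
\]
As $k\in\mathcal O^Z$ is $\Pi^1_1$, hence $\Delta^1_2$, the middle form is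
$\Sigma^1_2$ and the right-hand form is $\Pi^1_2$. So $\mathcal O^Y$ is
$\Delta^1_2$, and the condition $X=\mathcal O^Y$ is $\Sigma^1_2$; write it as
$\exists V\,(X,V)\in\mathcal R$ with $\mathcal R$ in $\Pi^1_1$. The only
nonempty section of $\mathcal R$ is the one at $X=\mathcal O^Y$, so a
uniformization $\mathcal R^*$ consists of a single pair $(\mathcal O^Y,V_0)$.
Thus $z=\mathcal O^Y\oplus V_0$ is a $\Pi^1_1$ singleton. If $z$ were
$\Delta^1_1(Y)$, so would be $\mathcal O^Y=\{k:2k\in z\}$, which is false.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:C}]
Let $\mathcal P^*$ be a $\Pi^1_1$ uniformization of $\mathcal P$, let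
$E=\{e:\mathcal P_e\ne\emptyset\}$, and write $\mathcal P^*_e=\{X_e\}$ for
$e\in E$; for $e\notin E$ the section $\mathcal P^*_e$ is empty. Let $S$ be
the complement of $\mathcal P^*$ in $\omega\times2^\omega$, a $\Sigma^1_1$
set. Let $\tau=\{0,1,+,\cdot,<,c,U\}$, and let $(\mathbb N,e,X)$ be the
expansion of $\mathbb N$ with $c,U$ interpreted as $e,X$. Let $\mathbb K$
consist of all nonstandard models of $\mathrm{PA}^-$, with $c$ and $U$
arbitrary, and all structures isomorphic to $(\mathbb N,e,X)$ with
$(e,X)\in S$.

\emph{$\mathbb K$ is $\mathrm{PC}$ with only infinite members.} Since $S$ is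
$\Sigma^1_1$, there is a sentence $\theta$ of $\tau\cup\{V\}$ such that
$(e,X)\in S$ iff $(\mathbb N,e,X,V)\models\theta$ for some $V\subseteq\omega$.
Then $\mathbb K=\mathbb K(\theta)$, and Lemma~\ref{lem:cut} applies.

\emph{$\mathbb K$ is $\mathcal L_{\omega_1\omega}$-axiomatizable.} An axiom is
\[
\mathrm{PA}^-\wedge\Big[\exists x\bigwedge_{n\in\omega}x\ne\underline n\ \vee\
\bigwedge_{e\in E}\Big(c\ne\underline e\ \vee\bigvee_{n\in X_e}\neg
U(\underline n)\ \vee\bigvee_{n\notin X_e}U(\underline n)\Big)\Big].
\]
Indeed, in $(\mathbb N,e',X)$ the conjunct for $e$ says that
$(e',X)\ne(e,X_e)$, and $\mathcal P^*=\{(e,X_e):e\in E\}$.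

\emph{No axiom is computable in a $\Delta^1_2$ set.} Suppose that a
$Y$-computable sentence $\psi$ axiomatizes $\mathbb K$, and let $z$ be a
$\Pi^1_1$ singleton. By universality $\{z\}=\mathcal P_e$ for some $e$, and
then $\mathcal P^*_e=\{z\}$. So $X=z$ iff $(\mathbb N,e,X)\not\models\psi$.
The code of $(\mathbb N,e,X)$ is computable from $X$, so the condition $X=z$
is $\Delta^1_1(Y)$ by Lemma~\ref{lem:sat}. From
\[
n\in z\iff\exists X\,(X=z\wedge n\in X)\iff\forall X\,(X\ne z\vee n\in X)
\]
we conclude that $z$ is $\Delta^1_1(Y)$. Thus every $\Pi^1_1$ singleton is
$\Delta^1_1(Y)$, and by Lemma~\ref{lem:singleton} the set $Y$ is not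
$\Delta^1_2$.

\emph{The rank.} Let $\rho$ be obtained as in~\eqref{eq:rho} from any
$\mathrm{PC}$-definition of $\mathbb K$, and suppose $\rho<\delta^1_2$. Then
some $\Delta^1_2$ set $Y$ is a well-ordering of $\omega$ of type
$\gamma\ge\rho$. Every ordinal up to $\gamma$ is the type of an initial
segment of this ordering, which is $Y$-computable, so
$\rho\le\gamma<\omega_1^Y$. Theorem~\ref{thm:B} gives a $Y$-computable
axiomatization of $\mathbb K$, contradicting the previous step. Hence
$\rho\ge\delta^1_2$.
\end{proof}

\begin{thebibliography}{9}

\bibitem{BCDH}
Will Boney, Barbara F. Csima, Nancy A. Day, Matthew Harrison-Trainor,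
\emph{Which Classes of Structures Are Both Pseudo-elementary and Definable by
an Infinitary Sentence?}, arXiv:1808.01588 (2018).

\bibitem{Kaye}
Kaye, \emph{Models of Peano Arithmetic}.

\bibitem{Mos}
Moschovakis, \emph{Descriptive Set Theory}.

\bibitem{Sacks}
Sacks, \emph{Higher Recursion Theory}.

\end{thebibliography}
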